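# Comparing ratios instead of differences: uniqueness for an Epstein–Zin HJB system with a borrowing limit

## 1. A household with one income: two solutions and two roots

A household has wealth $x\ge\underline x$, earns interest at rate $r$ and a constant income $y$ with $r\underline x+y>0$, and consumes at rate $c>0$. Its wealth moves at speed $rx+y-c$. Its preferences are of Epstein–Zin type; we take discount rate $\rho=1$, interest rate $0<r<1$, elasticity of intertemporal substitution $\psi=\frac12$, and risk aversion $\gamma=3$. With these numbers the aggregator defined in general in Section 2 is $-c^{-1}(-2v)^{1/2}-2v$, and the equation for the value function $v<0$ is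
$$2v=\sup_{c>0}\big\{-c^{-1}(-2v)^{1/2}-c\,v'\big\}+(rx+y)v'.$$

Write $u=-2v>0$ and $p=v'$, and compute the supremum for $p>0$. Setting the derivative in $c$ to zero gives $c^{-2}u^{1/2}=p$, so $c=u^{1/4}p^{-1/2}$, and both terms equal $-u^{1/4}p^{1/2}$ there. The equation becomes
$$2v=-2u^{1/4}p^{1/2}+(rx+y)\,p,\qquad u=-2v,\quad p=v'. \tag{1}$$

**A solution by hand.** Put $X=x+y/r$, so that $rx+y=rX$, and try $v=-\frac a2X^{-2}$. Then $u=aX^{-2}$, $p=aX^{-3}$, and (1) reads
$$-aX^{-2}=-2a^{3/4}X^{-2}+ra X^{-2},$$
that is, $2a^{-1/4}=1+r$, so $a=\big(\tfrac{2}{1+r}\big)^4$. This is a smooth solution.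

**Another one.** The function $v=0$ also satisfies (1), if we allow it: every term vanishes.

**Two roots at one slope.** Now look at a single point $x$. Abbreviate $\mu=rx+y$ and take $\mu=\frac{224}{225}$, $p=\frac{225}{256}$. Then $p^{1/2}=\frac{15}{16}$ and $\mu p=\frac78$, so (1) becomes
$$-u+\tfrac{15}{8}u^{1/4}-\tfrac78=0 .$$
The value $u=1$ is a root, since $-1+\frac{15}8-\frac78=0$. So is $u=\frac1{16}$, since $-\frac1{16}+\frac{15}{16}-\frac{14}{16}=0$. The same point and the same slope are compatible with $v=-\frac12$ and with $v=-\frac1{32}$.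

So the equation does not determine $v$ from $x$ and $v'$, and it has at least one spurious solution, $v=0$. If we insist on $v<0$ and add the right condition at the borrowing limit $\underline x$, is the solution unique? We now pose this for the two-income model.

## 2. The two-income system and constrained viscosity solutions

**Parameters.** Let $\rho>0$, $0<r<\rho$, $\gamma>1$, $\psi\in(0,1)$, incomes $0<y_1<y_2$, switching intensities $\lambda_1,\lambda_2>0$, and a borrowing limit $\underline x\le0$ with $r\underline x+y_1>0$. Set
$$\theta:=\frac{1-\psi^{-1}}{1-\gamma}>0 .$$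
The Epstein–Zin aggregator is
$$f(c,v)=\frac{\rho}{1-\psi^{-1}}\,c^{1-\psi^{-1}}\big((1-\gamma)v\big)^{\frac{\psi^{-1}-\gamma}{1-\gamma}}-\frac\rho\theta v,\qquad c>0,\ v<0 .$$
For $x\ge\underline x$, $y>0$, $v<0$, $p\in\mathbb R$ the Hamiltonian is
$$H(x,y,v,p)=\sup_{c>0}\Big\{\frac{\rho}{1-\psi^{-1}}c^{1-\psi^{-1}}\big((1-\gamma)v\big)^{\frac{\psi^{-1}-\gamma}{1-\gamma}}-cp\Big\}+(rx+y)p\in(-\infty,+\infty].$$
The HJB system for $(v_1,v_2)$ is, with $\bar\jmath$ the index other than $j$,
$$\frac\rho\theta v_j(x)=H\big(x,y_j,v_j(x),Dv_j(x)\big)+\lambda_j\big(v_{\bar\jmath}(x)-v_j(x)\big),\qquad j=1,2, \tag{2}$$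
with the state constraint $x\ge\underline x$.

**The Hamiltonian in closed form.** Put $\kappa:=\psi^{-1}-1>0$ and $u:=(1-\gamma)v>0$. Then
$$\theta=\frac{\kappa}{\gamma-1},\qquad \kappa\psi=1-\psi,\qquad \kappa+1=\frac1\psi,\qquad \frac{\psi^{-1}-\gamma}{1-\gamma}=\frac{(1-\gamma)+\kappa}{1-\gamma}=1-\theta ,$$
and the expression inside the supremum is $-\frac\rho\kappa c^{-\kappa}u^{1-\theta}-cp$. For $p>0$ the maximizer satisfies $\rho c^{-\kappa-1}u^{1-\theta}=p$, that is, $c=(\rho u^{1-\theta}/p)^{\psi}$. There $\rho c^{-\kappa}u^{1-\theta}=cp$, so the value is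
$$-\frac{\kappa+1}{\kappa}\,cp=-\frac{1}{1-\psi}\,cp=-\frac{\rho^\psi}{1-\psi}u^{(1-\theta)\psi}p^{1-\psi}.$$
For $p=0$ the supremum is $0$ (let $c\to\infty$). For $p<0$ it is $+\infty$ (let $c\to\infty$ again). Hence
$$H(x,y,v,p)=\begin{cases}-\dfrac{\rho^\psi}{1-\psi}\,u^{(1-\theta)\psi}p^{1-\psi}+(rx+y)p,& p\ge0,\\[2mm] +\infty,&p<0.\end{cases} \tag{3}$$

**Definition (viscosity inequalities).** The pair $(v_1,v_2)$ is a subsolution of (2) on $[\underline x,\infty)$ if, whenever $x_0\ge\underline x$ and $v_j-\varphi$ has a local maximum at $x_0$ *relative to $[\underline x,\infty)$*, then $\frac\rho\theta v_j(x_0)\le H(x_0,y_j,v_j(x_0),\varphi'(x_0))+\lambda_j(v_{\bar\jmath}-v_j)(x_0)$. It is a supersolution on $(\underline x,\infty)$ if, whenever $x_0>\underline x$ and $v_j-\varphi$ has a local minimum at $x_0$, the reverse inequality $\ge$ holds. These inequalities are read with the extended-valued $H$.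

Only $\varphi'(x_0)$ enters, so we may add constants to $\varphi$. It also suffices that $\varphi$ is smooth near $x_0$, since multiplying by a cutoff equal to $1$ near $x_0$ makes it globally smooth. All test functions below are $C^\infty$ near the point considered, so it does not matter whether the definition uses $C^1$ or smoother test functions.

*Example (extended values).* Suppose a test slope $\varphi'(x_0)$ is negative. The subsolution inequality then says "finite $\le+\infty$" and gives no information. The supersolution inequality says "finite $\ge+\infty$" and is impossible. So a supersolution never admits a negative test slope from below.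

**Definition (constrained viscosity solution).** It is a pair of bounded continuous functions $v_j<0$ on $[\underline x,\infty)$ that is a subsolution on the closed half-line $[\underline x,\infty)$ and a supersolution on the open one $(\underline x,\infty)$.

*Example (what the boundary inequality does).* Return to Section 1 and $v=-\frac a2X^{-2}$. It is smooth and solves (1), so it is a supersolution on $(\underline x,\infty)$. At $\underline x$ put $p_0=v'(\underline x)$ and $h(p)=-2u^{1/4}p^{1/2}+rXp$, with $u,X$ taken at $\underline x$. For $\delta>0$ the function $\varphi=v+\delta(x-\underline x)$ is a test function: $v-\varphi$ has a maximum at $\underline x$ relative to $[\underline x,\infty)$, with slope $p_0+\delta$. Now $h(p_0)=2v(\underline x)$ and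
$$h'(p_0)=rX-u^{1/4}p_0^{-1/2}=rX-a^{-1/4}X=\Big(r-\frac{1+r}2\Big)X<0 ,$$
so $h(p_0+\delta)<2v(\underline x)$ for small $\delta$, and the subsolution inequality fails at $\underline x$. Here $u^{1/4}p_0^{-1/2}$ is the consumption, so $h'(p_0)$ is the speed of wealth. The boundary inequality rejects this function because it would push the household below the borrowing limit.

Two facts are given. When $\theta\ge1$, a comparison principle between bounded sub- and supersolutions of (2) holds, so the constrained viscosity solution is unique. When $0<\theta<1$, that comparison principle may fail, but a viscosity solution exists. Uniqueness for $0<\theta<1$ is stated as an open question in Yves Achdou, Qing Tang, "Finite difference methods for a continuous-time heterogeneous agent model with recursive utility", arXiv:2606.23408 (2026). The answer is yes.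

**Theorem 1.** Under the assumptions above with $0<\theta<1$, there is at most one constrained viscosity solution. Together with the existence fact just quoted, there is exactly one.

**Theorem 2 (comparison).** Let $r>0$ (the assumption $r<\rho$ is not needed) and let $\theta>0$ be arbitrary, the other assumptions being as above. Let $v_1,v_2:[\underline x,\infty)\to(-\infty,0)$ be upper semicontinuous and a viscosity subsolution of (2) on $[\underline x,\infty)$. Let $\tilde v_1,\tilde v_2:[\underline x,\infty)\to(-\infty,0)$ be continuous and a viscosity supersolution on $(\underline x,\infty)$. Then $v_j\le\tilde v_j$ on $[\underline x,\infty)$ for $j=1,2$. No boundedness is assumed.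

Theorem 2 implies Theorem 1: if $v$ and $\tilde v$ are two constrained viscosity solutions, apply Theorem 2 to $(v,\tilde v)$ and then to $(\tilde v,v)$. From here on the assumptions are those of Theorem 2.

## 3. Subtracting at a common slope

The first thing to try is the classical argument. Take one equation, without coupling, and pretend everything is $C^1$. Let $v$ be a subsolution and $\tilde v$ a supersolution, and suppose $v-\tilde v$ has a positive maximum at an interior point. The slopes agree there; call the common slope $p$, and note $p\ge0$ because $\tilde v$ is a supersolution. Subtracting the two inequalities and using (3), with $u=(1-\gamma)v$ and $\tilde u=(1-\gamma)\tilde v$,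
$$0<\frac\rho\theta(v-\tilde v)\le-\frac{\rho^\psi}{1-\psi}\Big(u^{(1-\theta)\psi}-\tilde u^{(1-\theta)\psi}\Big)p^{1-\psi}.$$
Since $v>\tilde v$, we have $u<\tilde u$. If $\theta\ge1$, the exponent $(1-\theta)\psi$ is $\le0$, the bracket is $\ge0$, the right side is $\le0$, and we have a contradiction. If $\theta<1$, the exponent is positive, the bracket is negative, and the right side is $\ge0$. Nothing contradicts anything.

This cannot be repaired by estimating more carefully at that point. The numbers of Section 1 have $\theta=\frac12$, and there $v=-\frac1{32}$ and $\tilde v=-\frac12$ satisfy the equation *exactly* at the same $x$ with the same slope. What can be changed is the requirement that the slopes be equal, because it came from our choice to maximize the *difference* $v-\tilde v$.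

Look at (3) again. Under $(u,p)\mapsto(tu,tp)$ the nonlinear term $u^{(1-\theta)\psi}p^{1-\psi}$ is homogeneous of degree $(1-\theta)\psi+1-\psi=1-\theta\psi$, while all other terms of (2) have degree $1$. Divide the equation by $u$. The nonlinear term becomes $u^{-\theta\psi}(p/u)^{1-\psi}$, which *at fixed $p/u$* is decreasing in $u$ for every $\theta>0$. So we should arrange that the *logarithmic* slopes $p/u$ agree. This happens if we maximize the ratio $\tilde u/u$, that is, a difference of logarithms.

Test this on the numbers. With $q=p/u$, equation (1) divided by $u$ is $-1=-2u^{-1/4}q^{1/2}+\mu q$. For each $q>0$ it has at most one root $u$. The two old roots now sit at different slopes: $u=1$ has $q=\frac{225}{256}$, and indeed $-\frac{15}8+\frac78=-1$; $u=\frac1{16}$ has $q=\frac{225}{16}$, and indeed $-2\cdot2\cdot\frac{15}4+14=-1$.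

## 4. The logarithmic coordinate

Let
$$T(s)=-\frac1{\gamma-1}e^{-s/\theta},$$
an increasing $C^\infty$ diffeomorphism from $\mathbb R$ onto $(-\infty,0)$, and write $v_j=T(s_j)$. Then $u_j=(1-\gamma)v_j=e^{-s_j/\theta}$, that is, $s_j=-\theta\log\big((1-\gamma)v_j\big)$, and since $\theta(\gamma-1)=\kappa$,
$$T'(s_j)=\frac{1}{\theta(\gamma-1)}e^{-s_j/\theta}=\frac{u_j}{\kappa}.$$
Put $k:=\dfrac{(\rho\kappa)^\psi}{1-\psi}$ and define
$$\mathcal H(x,y,s,q)=-ke^{\psi s}q^{1-\psi}+(rx+y)q\quad(q\ge0),\qquad \mathcal H=+\infty\quad(q<0).$$

**Lemma 1.** $(v_1,v_2)$ is a viscosity sub- (super-) solution of (2) if and only if $(s_1,s_2)$ is a viscosity sub- (super-) solution, at the same points, of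
$$-\rho=\mathcal H(x,y_j,s_j,Ds_j)+\theta\lambda_j\Big(1-e^{(s_j-s_{\bar\jmath})/\theta}\Big),\qquad j=1,2, \tag{4}$$
where "sub" means $\le$ and "super" means $\ge$.

*Proof.* First we match test functions. Normalize $\varphi(x_0)=s_j(x_0)$ by adding a constant. Then $s_j-\varphi$ has a local maximum at $x_0$ if and only if $s_j\le\varphi$ near $x_0$, and since $T$ is increasing this means $v_j\le T\circ\varphi$ near $x_0$, with equality at $x_0$. Thus $T\circ\varphi$ is a test function for $v_j$, with slope $p=T'(s_j)\varphi'(x_0)=\frac{u_j}\kappa q$, where $q=\varphi'(x_0)$. Conversely, a test function for $v_j$, normalized to touch at $x_0$, is negative near $x_0$, and composing it with $T^{-1}$ gives a test function for $s_j$. Minima are treated in the same way. Upper semicontinuity and continuity pass through $T$ too.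

Next we rewrite the inequality. Since $p$ and $q$ have the same sign, the value $+\infty$ occurs at the same slopes. For $q\ge0$ multiply the inequality for $v_j$ by $\kappa/u_j>0$ and compute the four terms:

* $\dfrac{\kappa}{u_j}\cdot\dfrac\rho\theta v_j=-\dfrac{\kappa\rho}{\theta(\gamma-1)}=-\rho$;
* $\dfrac{\kappa}{u_j}\cdot\dfrac{\rho^\psi}{1-\psi}u_j^{(1-\theta)\psi}\Big(\dfrac{u_jq}{\kappa}\Big)^{1-\psi}=\dfrac{(\rho\kappa)^\psi}{1-\psi}u_j^{-\theta\psi}q^{1-\psi}=ke^{\psi s_j}q^{1-\psi}$;
* $\dfrac{\kappa}{u_j}(rx+y_j)p=(rx+y_j)q$;
* $\dfrac{\kappa}{u_j}\lambda_j(v_{\bar\jmath}-v_j)=-\dfrac{\kappa\lambda_j}{\gamma-1}\Big(\dfrac{u_{\bar\jmath}}{u_j}-1\Big)=\theta\lambda_j\Big(1-e^{(s_j-s_{\bar\jmath})/\theta}\Big)$.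

These give (4). $\square$

**Properties of $\mathcal H$.** On $\{q\ge0\}$ the function $\mathcal H$ is jointly continuous, nondecreasing in $y$, and nonincreasing in $s$; it is strictly decreasing in $s$ when $q>0$. For $\mu=rx+y>0$,
$$\min_{q\ge0}\mathcal H(x,y,s,q)=-\rho\,e^s\mu^{-\kappa}. \tag{5}$$
Indeed the function is convex in $q$ and its minimizer satisfies $(1-\psi)ke^{\psi s}q^{-\psi}=\mu$, so $ke^{\psi s}q^{1-\psi}=\frac{\mu q}{1-\psi}$ and the minimum is $\mu q-\frac{\mu q}{1-\psi}=-\frac{\mu q}{\kappa}$. Since $(1-\psi)k=(\rho\kappa)^\psi$, we get $q=\rho\kappa\,e^s\mu^{-1/\psi}$ and $\mu q=\rho\kappa\,e^s\mu^{-\kappa}$. Finally, $rx+y_j\ge\mu_0:=r\underline x+y_1>0$ on $[\underline x,\infty)$.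

**The argument in the smooth, interior case.** Let $(s_j)$ be a subsolution and $(\tilde s_j)$ a supersolution of (4), all $C^1$. Suppose $M:=\sup_{j,x}(s_j-\tilde s_j)>0$ is attained at an interior point $x_0$ by the index $j$. The two slopes equal a common $q$, with $q\ge0$. Subtracting the inequalities at $x_0$,
$$0\le-k\big(e^{\psi s_j}-e^{\psi\tilde s_j}\big)q^{1-\psi}+\theta\lambda_j\big(e^{(\tilde s_j-\tilde s_{\bar\jmath})/\theta}-e^{(s_j-s_{\bar\jmath})/\theta}\big).$$
The first term is $\le0$ because $s_j>\tilde s_j$. The second is $\le0$ because $s_j-\tilde s_j=M\ge s_{\bar\jmath}-\tilde s_{\bar\jmath}$. So both vanish: $q=0$, and $s_{\bar\jmath}-\tilde s_{\bar\jmath}=M$ at $x_0$. This is not yet a contradiction, since at $q=0$ the Hamiltonian no longer sees $s$. But the supersolution inequality with $q=0$ says $-\rho\ge\theta\lambda_j(1-e^{(\tilde s_j-\tilde s_{\bar\jmath})/\theta})$, and therefore $\tilde s_j(x_0)>\tilde s_{\bar\jmath}(x_0)$. Now $\bar\jmath$ attains $M$ at $x_0$ too, so the same reasoning with the indices exchanged gives $\tilde s_{\bar\jmath}(x_0)>\tilde s_j(x_0)$.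 That is the contradiction.

Three things separate this from a proof.

1. The supremum $M$ must be finite and attained. The functions $s_j$ are unbounded, so we need their behavior at infinity, precisely enough that $s_j-\tilde s_j$ cannot stay positive there.
2. The maximum may sit at $\underline x$, where the supersolution inequality is not available.
3. The functions are not smooth. Doubling of variables replaces equal slopes, but the last step used *the same point* $x_0$ for both indices, so the doubled points must be steered to a prescribed point.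

Section 5 settles the first item and Section 6 the other two.

## 5. Upper and lower bounds with the same leading constant

Put
$$m:=\psi\rho+(1-\psi)r,\qquad Z_*:=\rho\,m^{-1/\psi}.$$
Since $Z_*^{-\psi}=\rho^{-\psi}m$ and $\frac\kappa{1-\psi}=\frac1\psi$,
$$kZ_*^{-\psi}\kappa^{1-\psi}=\frac{\kappa m}{1-\psi}=\frac m\psi=\rho+r\kappa. \tag{6}$$

**Lemma 2.**

(a) If $(s_1,s_2)$ is an upper semicontinuous subsolution of (4) on $[\underline x,\infty)$, then $s_j(x)\le-\log Z_*+\kappa\log(x+y_2/r)$ for $x\ge\underline x$.

(b) If $(s_1,s_2)$ is continuous on $[\underline x,\infty)$ and a supersolution of (4) on $(\underline x,\infty)$, then $s_j(x)\ge\kappa\log(rx+y_1)$ for $x\ge\underline x$, and $s_j(x)\ge-\log Z_*+\kappa\log(x-\underline x)$ for $x>\underline x$.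

The constant $-\log Z_*$ is the same in (a) and in (b). This matters: with two different constants, $s_j-\tilde s_j$ would only be bounded near infinity by some positive number, which would not force $M$ to be attained.

The barriers come from the hand-made solution of Section 1. In the variable $s$ it is $-\log Z_*+\kappa\log X$ for those parameters, since there $\kappa=1$ and $s=-\frac12\log(aX^{-2})=-\frac12\log a+\log X$ with $a^{1/2}=\big(\frac2{1+r}\big)^2=Z_*$. We perturb it to obtain strict inequalities.

**Step 1: the barrier computation.** The purpose is to insert a one-parameter family into $\mathcal H$. Let $X>0$ be an affine function of $x$ with $dX/dx=1$, let $e\in\mathbb R$, and put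
$$\chi=-\log\big(Z_*(X^{-\kappa}+e)\big)\qquad\text{where }X^{-\kappa}+e>0.$$
Then $e^{\chi}=\frac1{Z_*(X^{-\kappa}+e)}$ and
$$\chi'=\frac{\kappa X^{-\kappa-1}}{X^{-\kappa}+e}=e^\chi Z_*\kappa X^{-\kappa-1}>0 .$$
Since $(\kappa+1)(1-\psi)=\frac{1-\psi}\psi=\kappa$,
$$e^{\psi\chi}(\chi')^{1-\psi}=e^\chi Z_*^{1-\psi}\kappa^{1-\psi}X^{-\kappa},\qquad rX\chi'=e^\chi Z_*\,r\kappa X^{-\kappa}.$$
By (6),
$$-ke^{\psi\chi}(\chi')^{1-\psi}+rX\chi'=e^\chi Z_*X^{-\kappa}\big[-kZ_*^{-\psi}\kappa^{1-\psi}+r\kappa\big]=-\rho\,\frac{X^{-\kappa}}{X^{-\kappa}+e}. \tag{7}$$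
The right side is below $-\rho$ if $e<0$ and above $-\rho$ if $e>0$.

**Step 2: the upper bound (a).** The purpose is to trap the larger of $s_1,s_2$ under a barrier that blows up at a finite point. Let $X=x+y_2/r$, which is positive on $[\underline x,\infty)$ because $r\underline x+y_2>0$. Let $R>\underline x+y_2/r$ and $e=-R^{-\kappa}$, and call the barrier $\chi_R$. It is smooth for $X<R$ and tends to $+\infty$ as $X\uparrow R$. Since $rX=rx+y_2$, (7) gives
$$\mathcal H(x,y_2,\chi_R,\chi_R')<-\rho .$$
Put $\bar s=\max(s_1,s_2)$, which is upper semicontinuous, hence bounded above on compact sets. Suppose $\bar s\ge\chi_R$ somewhere on $\{x\ge\underline x,\ X<R\}$. Since $\bar s-\chi_R\to-\infty$ as $X\uparrow R$, it attains a maximum $\ge0$ over this set, at some $x_0$. Choose $j$ with $s_j(x_0)=\bar s(x_0)$. Since $s_j\le\bar s$ with equality at $x_0$, the function $s_j-\chi_R$ has a local maximum at $x_0$ relative to $[\underline x,\infty)$. Because $s_j(x_0)\ge s_{\bar\jmath}(x_0)$, the coupling term in (4) is $\le0$. The subsolution inequality, the monotonicity of $\mathcal H$ in $s$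 and $y$, and $\chi_R'>0$ give
$$-\rho\le\mathcal H\big(x_0,y_j,s_j(x_0),\chi_R'(x_0)\big)\le\mathcal H\big(x_0,y_2,\chi_R(x_0),\chi_R'(x_0)\big)<-\rho,$$
a contradiction. So $\bar s<\chi_R$ wherever $X<R$. Let $R\to\infty$: $\chi_R\to-\log(Z_*X^{-\kappa})=-\log Z_*+\kappa\log X$. This is (a), and it used the subsolution inequality at $\underline x$ as well.

**Step 3: one inequality for the minimum.** The purpose is to remove the coupling for supersolutions. Put $\underline s=\min(s_1,s_2)$, which is continuous. Suppose $\underline s-\varphi$ has a local minimum at $x_0>\underline x$, and choose $j$ with $s_j(x_0)=\underline s(x_0)$. Since $s_j\ge\underline s$ with equality at $x_0$, $s_j-\varphi$ has a local minimum at $x_0$. Since $s_j(x_0)\le s_{\bar\jmath}(x_0)$, the coupling term is $\ge0$. Hence $-\rho\ge\mathcal H(x_0,y_j,\underline s(x_0),\varphi'(x_0))$. This forces $\varphi'(x_0)\ge0$, and then, by monotonicity in $y$,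
$$-\rho\ge\mathcal H\big(x_0,y_1,\underline s(x_0),\varphi'(x_0)\big). \tag{8}$$

**Step 4: the first lower bound.** The purpose is to show $\underline s\to+\infty$, which the next step needs for compactness. At every $x_0$ as in Step 3, (8) and (5) give $-\rho\ge-\rho e^{\underline s(x_0)}(rx_0+y_1)^{-\kappa}$, that is, $\underline s(x_0)\ge\kappa\log(rx_0+y_1)$. Such points are dense in $(\underline x,\infty)$. To see this, let $z>\underline x$, let $I\subset(\underline x,\infty)$ be a small closed interval centered at $z$, and let $x_\delta$ minimize $\underline s(x)+(x-z)^2/\delta$ over $I$. Comparison with $x=z$ gives $(x_\delta-z)^2\le2\delta\max_I|\underline s|$, so for small $\delta$ the point $x_\delta$ is interior to $I$ and is a local minimum of $\underline s-\varphi$ with $\varphi=-(x-z)^2/\delta$; and $x_\delta\to z$. By continuity $\underline s(x)\ge\kappa\log(rx+y_1)$ on $[\underline x,\infty)$. In particular $\underline s(x)\to+\infty$ as $x\to\infty$.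

**Step 5: the sharp lower bound.** The purpose is to obtain the constant $-\log Z_*$. Let $X=x-\underline x$ and $e=\varepsilon>0$, and call the barrier $\chi_\varepsilon$. Since $rx+y_1=rX+(r\underline x+y_1)\ge rX$ and $\chi_\varepsilon'>0$, (7) gives
$$\mathcal H(x,y_1,\chi_\varepsilon,\chi_\varepsilon')>-\rho\qquad\text{on }(\underline x,\infty).$$
As $x\downarrow\underline x$, $\chi_\varepsilon\to-\infty$ while $\underline s$ stays bounded. As $x\to\infty$, $\chi_\varepsilon\le-\log(Z_*\varepsilon)$ while $\underline s\to+\infty$. So $\underline s-\chi_\varepsilon\to+\infty$ at both ends of $(\underline x,\infty)$. If $\underline s\le\chi_\varepsilon$ somewhere, then $\underline s-\chi_\varepsilon$ attains a minimum $\le0$ at some $x_0>\underline x$, and (8) together with monotonicity in $s$ gives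
$$-\rho\ge\mathcal H\big(x_0,y_1,\underline s(x_0),\chi_\varepsilon'(x_0)\big)\ge\mathcal H\big(x_0,y_1,\chi_\varepsilon(x_0),\chi_\varepsilon'(x_0)\big)>-\rho,$$
a contradiction. So $\underline s>\chi_\varepsilon$; let $\varepsilon\downarrow0$. This proves Lemma 2. $\square$

## 6. Comparison at the leftmost point of contact

We prove Theorem 2. Let $s_j,\tilde s_j$ correspond to $v_j,\tilde v_j$. By Lemma 1, $(s_j)$ is an upper semicontinuous subsolution of (4) on $[\underline x,\infty)$, and $(\tilde s_j)$ is a continuous supersolution on $(\underline x,\infty)$. Since $T$ is increasing, we must show $s_j\le\tilde s_j$. Suppose instead that $M:=\sup_{j,x}(s_j-\tilde s_j)(x)>0$.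

**Step 1: the supremum is attained.** By Lemma 2(a) for $s_j$ and Lemma 2(b) for $\tilde s_j$,
$$s_j(x)-\tilde s_j(x)\le\kappa\log\frac{x+y_2/r}{x-\underline x}\longrightarrow0\qquad(x\to\infty).$$
So $s_j-\tilde s_j<M$ outside a compact set, uniformly away from $M$. On compact sets the upper semicontinuous function $s_j-\tilde s_j$ is bounded above and attains its maximum. Hence $M<\infty$, and the sets
$$S_j:=\{x\ge\underline x:\ s_j(x)-\tilde s_j(x)=M\}$$
are compact and not both empty. Let $x_*:=\min(S_1\cup S_2)$.

**Step 2: reduction to a claim.** This isolates what is needed at $x_*$.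

**Claim.** If $x_*\in S_j$, then $x_*\in S_{\bar\jmath}$ and $\tilde s_j(x_*)>\tilde s_{\bar\jmath}(x_*)$.

The Claim finishes the proof. Take $j$ with $x_*\in S_j$. Then $x_*\in S_{\bar\jmath}$ and $\tilde s_j(x_*)>\tilde s_{\bar\jmath}(x_*)$. Applying the Claim to $\bar\jmath$ gives $\tilde s_{\bar\jmath}(x_*)>\tilde s_j(x_*)$, which is impossible. In the remaining steps $j$ is fixed with $x_*\in S_j$.

**Step 3: the doubled function.** We need a penalization that does two jobs. It must put the supersolution variable $x'$ strictly to the right of $x$, so that it never lands on $\underline x$. And it must force convergence to $x_*$ and to no other point of $S_j$. The first is done by penalizing $\frac{x'-x}\varepsilon-1$ instead of $\frac{x'-x}\varepsilon$.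

For the second, a natural choice would be to subtract $(x-x_*)^2$. But its derivative is negative for $x<x_*$, and it is added to a slope that may tend to $0$. The total slope could then be negative, where $\mathcal H=+\infty$ and the subsolution inequality is empty. So the localizing function must be *nondecreasing*. Such a function can only exclude points to the right of $x_*$, and this is why $x_*$ was chosen as the leftmost contact point.

Let
$$g(x)=e^{-1/(x-x_*)}\ \ (x>x_*),\qquad g(x)=0\ \ (x\le x_*).$$
Then $g\in C^\infty$, $g\ge0$, $g'\ge0$, and $g=0$ exactly on $(-\infty,x_*]$. Fix $R>x_*+1$, and for small $\varepsilon>0$ let $(x_\varepsilon,x_\varepsilon')$ maximize over $[\underline x,R]^2$ the upper semicontinuous function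
$$\Phi(x,x')=s_j(x)-\tilde s_j(x')-\Big(\frac{x'-x}\varepsilon-1\Big)^2-g(x).$$

**Step 4: convergence to $x_*$.** This shows that both points go to $x_*$ with the right values. Testing with $(x_*,x_*+\varepsilon)$ and using continuity of $\tilde s_j$,
$$\Phi(x_\varepsilon,x'_\varepsilon)\ge\Phi(x_*,x_*+\varepsilon)=M+\tilde s_j(x_*)-\tilde s_j(x_*+\varepsilon)=M-o(1).$$
On $[\underline x,R]$ the function $s_j$ is bounded above and $\tilde s_j$ is bounded below, so the quadratic term at $(x_\varepsilon,x'_\varepsilon)$ is bounded. Thus $x'_\varepsilon-x_\varepsilon\to0$, and along a subsequence both points converge to some $\hat x\in[\underline x,R]$. By semicontinuity,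
$$\limsup\big[s_j(x_\varepsilon)-\tilde s_j(x'_\varepsilon)\big]\le s_j(\hat x)-\tilde s_j(\hat x)\le M .$$
On the other hand the lower bound for $\Phi$ says
$$\Big(\frac{x'_\varepsilon-x_\varepsilon}\varepsilon-1\Big)^2+g(x_\varepsilon)+M-o(1)\le s_j(x_\varepsilon)-\tilde s_j(x'_\varepsilon).$$
Combining the two displays,
$$\frac{x'_\varepsilon-x_\varepsilon}\varepsilon\to1,\qquad g(\hat x)=0,\qquad s_j(\hat x)-\tilde s_j(\hat x)=M,\qquad s_j(x_\varepsilon)-\tilde s_j(x'_\varepsilon)\to M.$$
So $\hat x\le x_*$ and $\hat x\in S_j$, and minimality of $x_*$ gives $\hat x=x_*$. The limit does not depend on the subsequence, so all these convergences hold as $\varepsilon\to0$. Consequently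
$$x_\varepsilon,x'_\varepsilon\to x_*,\qquad \tilde s_i(x'_\varepsilon)\to\tilde s_i(x_*)\ (i=1,2),\qquad s_j(x_\varepsilon)\to s_j(x_*),\qquad \limsup s_{\bar\jmath}(x_\varepsilon)\le s_{\bar\jmath}(x_*).$$
The third holds because $s_j(x_\varepsilon)\to M+\tilde s_j(x_*)=s_j(x_*)$; the fourth is upper semicontinuity. For small $\varepsilon$ we also have $x'_\varepsilon>x_\varepsilon\ge\underline x$ and $x_\varepsilon,x'_\varepsilon<R$. So $x'_\varepsilon$ is an interior point even if $x_*=\underline x$.

**Step 5: the two inequalities.** Here we write what the equation says at the doubled points. Put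
$$p_\varepsilon:=-\frac2\varepsilon\Big(\frac{x'_\varepsilon-x_\varepsilon}\varepsilon-1\Big).$$
The function $x'\mapsto\tilde s_j(x')+\big(\frac{x'-x_\varepsilon}\varepsilon-1\big)^2$ has a local minimum at $x'_\varepsilon>\underline x$. The corresponding test function $-\big(\frac{x'-x_\varepsilon}\varepsilon-1\big)^2$ has slope $p_\varepsilon$ there, so
$$-\rho\ge\mathcal H\big(x'_\varepsilon,y_j,\tilde s_j(x'_\varepsilon),p_\varepsilon\big)+\theta\lambda_j\Big(1-e^{(\tilde s_j-\tilde s_{\bar\jmath})(x'_\varepsilon)/\theta}\Big). \tag{9}$$
Hence $p_\varepsilon\ge0$. The slopes are also bounded: with $S:=\max_{i,[\underline x,R]}|\tilde s_i|$, (9) and $rx'_\varepsilon+y_j\ge\mu_0$ give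
$$\mu_0p_\varepsilon\le ke^{\psi S}p_\varepsilon^{1-\psi}+\theta\lambda_je^{2S/\theta},$$
and $1-\psi<1$. Pass to a subsequence with $p_\varepsilon\to p\ge0$.

The function $x\mapsto s_j(x)-\big(\frac{x'_\varepsilon-x}\varepsilon-1\big)^2-g(x)$ has a local maximum at $x_\varepsilon$ relative to $[\underline x,\infty)$. The test function $\big(\frac{x'_\varepsilon-x}\varepsilon-1\big)^2+g(x)$ has slope $p_\varepsilon+g'(x_\varepsilon)$ there, so, since the subsolution inequality is available on the closed half-line,
$$-\rho\le\mathcal H\big(x_\varepsilon,y_j,s_j(x_\varepsilon),p_\varepsilon+g'(x_\varepsilon)\big)+\theta\lambda_j\Big(1-e^{(s_j-s_{\bar\jmath})(x_\varepsilon)/\theta}\Big). \tag{10}$$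
Here $p_\varepsilon+g'(x_\varepsilon)\ge0$, and $g'(x_\varepsilon)\to g'(x_*)=0$.

**Step 6: passage to the limit.** The purpose is to recover equal slopes at the single point $x_*$. In (9) everything converges, by continuity of $\mathcal H$ on $\{q\ge0\}$. In (10) the Hamiltonian converges for the same reason, and $\liminf(s_j-s_{\bar\jmath})(x_\varepsilon)\ge(s_j-s_{\bar\jmath})(x_*)$, so the upper limit of the coupling term is at most its value at $x_*$. With all functions evaluated at $x_*$,
$$-\rho\ge\mathcal H(x_*,y_j,\tilde s_j,p)+\theta\lambda_j\Big(1-e^{(\tilde s_j-\tilde s_{\bar\jmath})/\theta}\Big), \tag{11}$$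
$$-\rho\le\mathcal H(x_*,y_j,s_j,p)+\theta\lambda_j\Big(1-e^{(s_j-s_{\bar\jmath})/\theta}\Big). \tag{12}$$

**Step 7: conclusion of the Claim.** Now the smooth argument of Section 4 applies word for word. Subtracting (11) from (12),
$$0\le-k\big(e^{\psi s_j}-e^{\psi\tilde s_j}\big)p^{1-\psi}+\theta\lambda_j\Big(e^{(\tilde s_j-\tilde s_{\bar\jmath})/\theta}-e^{(s_j-s_{\bar\jmath})/\theta}\Big). \tag{13}$$
The first term is $\le0$ since $s_j-\tilde s_j=M>0$. The second is $\le0$ since $s_j-\tilde s_j=M\ge s_{\bar\jmath}-\tilde s_{\bar\jmath}$, that is, $s_j-s_{\bar\jmath}\ge\tilde s_j-\tilde s_{\bar\jmath}$. Hence both vanish. The first gives $p=0$. The second, since $\lambda_j>0$, gives $s_{\bar\jmath}-\tilde s_{\bar\jmath}=M$ at $x_*$, so $x_*\in S_{\bar\jmath}$. With $p=0$ we have $\mathcal H=0$, and (11) becomes $-\rho\ge\theta\lambda_j\big(1-e^{(\tilde s_j-\tilde s_{\bar\jmath})/\theta}\big)$. So the exponential exceeds $1$ and $\tilde s_j(x_*)>\tilde s_{\bar\jmath}(x_*)$. This proves the Claim, hence Theorem 2 and Theorem 1. $\blacksquare$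

## 7. $N$ incomes, and the size of the solution at infinity

Two features of the proof used only a little of the two-state structure: the coupling has a sign at the largest and at the smallest component, and the contact set at $x_*$ spreads along positive intensities. This gives a stronger statement.

**Theorem 3 ($N$ income states).** Let $r>0$, $\theta>0$, $0<y_1<\dots<y_N$, $\lambda_{ji}\ge0$ arbitrary for $i\ne j$ (no irreducibility is assumed), $r\underline x+y_1>0$, and replace the coupling in (2) by $\sum_{i\ne j}\lambda_{ji}(v_i-v_j)$.

1. The comparison principle of Theorem 2 holds. Hence there is at most one constrained viscosity solution among all continuous negative functions, bounded or not.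
2. Every constrained viscosity solution satisfies, with $B:=\big(\rho\,m^{-1/\psi}\big)^{1/\theta}$ and $m=\psi\rho+(1-\psi)r$,
$$-\tfrac1{\gamma-1}\min\big\{B(x-\underline x)^{1-\gamma},(rx+y_1)^{1-\gamma}\big\}\le v_j(x)\le-\tfrac B{\gamma-1}\Big(x+\tfrac{y_N}r\Big)^{1-\gamma},$$
where the first term of the minimum is read as $+\infty$ at $x=\underline x$. In particular $v_j(x)=-\frac B{\gamma-1}x^{1-\gamma}\big(1+O(1/x)\big)$ as $x\to\infty$, for every $j$.

*Proof.* **Step 1: the transformed system and the bounds.** This carries Lemmas 1 and 2 over. The fourth computation in Lemma 1, applied to each summand, gives the coupling $\theta\sum_{i\ne j}\lambda_{ji}(1-e^{(s_j-s_i)/\theta})$ in (4). At a point where $s_j=\max_is_i$ every summand is $\le0$, and where $s_j=\min_is_i$ every summand is $\ge0$. These were the only properties of the coupling used in Lemma 2, and $y_j\le y_N$, $y_j\ge y_1$ replace the corresponding facts for two incomes. So Lemma 2 holds with $y_2$ replaced by $y_N$.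

**Step 2: item 2.** This translates the bounds back. We have $v=-\frac1{\gamma-1}e^{-s/\theta}$, $\kappa/\theta=\gamma-1$ and $Z_*^{1/\theta}=B$. So $s_j\le-\log Z_*+\kappa\log(x+y_N/r)$ becomes $v_j\le-\frac B{\gamma-1}(x+y_N/r)^{1-\gamma}$, and the two lower bounds of Lemma 2(b) become $v_j\ge-\frac1{\gamma-1}(rx+y_1)^{1-\gamma}$ and $v_j\ge-\frac B{\gamma-1}(x-\underline x)^{1-\gamma}$. The asymptotic formula follows because $(x+b)^{1-\gamma}=x^{1-\gamma}(1+O(1/x))$ for every constant $b$.

**Step 3: doubling at the leftmost contact point.** This carries over Section 6. Assume $M:=\sup_{j,x}(s_j-\tilde s_j)>0$. As before, $M$ is finite and attained, the sets $S_j$ are compact and not all empty, and we put $x_*=\min\bigcup_jS_j$ and $J=\{j:x_*\in S_j\}\ne\emptyset$. For each $j\in J$ repeat Steps 3–6 of Section 6. The changes are that $\limsup s_i(x_\varepsilon)\le s_i(x_*)$ is used for all $i\ne j$, and that the bound on $p_\varepsilon$ has $\theta\sum_{i\ne j}\lambda_{ji}e^{2S/\theta}$ as its last term. We obtain (11) and (12) with summed couplings, for some $p\ge0$ depending on $j$.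 After subtraction, each term $\lambda_{ji}\big(e^{(\tilde s_j-\tilde s_i)/\theta}-e^{(s_j-s_i)/\theta}\big)$ at $x_*$ is $\le0$, because $s_j-\tilde s_j=M\ge s_i-\tilde s_i$; and the Hamiltonian term is $\le0$ as in (13). So all of them vanish. Hence $p=0$, and $i\in J$ whenever $j\in J$ and $\lambda_{ji}>0$.

**Step 4: the contradiction.** With several states we pick the right index instead of exchanging two. Choose $j\in J$ minimizing $\tilde s_j(x_*)$ over $J$. In (11) with $p=0$ only indices $i\in J$ contribute, by Step 3, so
$$-\rho\ge\theta\sum_{i\in J,\ i\ne j}\lambda_{ji}\Big(1-e^{(\tilde s_j-\tilde s_i)(x_*)/\theta}\Big)\ge0,$$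
since $\tilde s_j(x_*)\le\tilde s_i(x_*)$ for $i\in J$. This is impossible, so the comparison principle holds. Applying it twice, as for Theorem 1, gives the uniqueness in item 1. $\blacksquare$

## 8. Why $v_j<0$ cannot be weakened to $v_j\le0$

Let $0<\theta<1$ and return to the two-income system (2). In Section 1 the function $v=0$ satisfied the equation. The same happens here, boundary condition included. Suppose $v=0$ were admitted, with $0^{1-\theta}=0$. Then
$$H(x,y,0,p)=\sup_{c>0}\{-cp\}+(rx+y)p=(rx+y)p\ge0\quad(p\ge0),\qquad H(x,y,0,p)=+\infty\quad(p<0).$$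
Consider the pair $(0,0)$; its coupling terms vanish.

*It is a subsolution on $[\underline x,\infty)$.* If $0-\varphi$ has a local maximum at an interior $x_0$, then $\varphi'(x_0)=0$ and the inequality is $0\le0$. If it has a local maximum at $\underline x$ relative to $[\underline x,\infty)$, then $\varphi$ has a local minimum there, so $p=\varphi'(\underline x)\ge0$, and the inequality $0\le(r\underline x+y_j)p$ holds.

*It is a supersolution on $(\underline x,\infty)$.* The only test slope is $0$, and the inequality is $0\ge0$.

So $(0,0)$ would be a second constrained viscosity solution, next to the negative one, and both comparison and uniqueness would fail. The map $v\mapsto s=-\theta\log((1-\gamma)v)$ sends $v=0$ to $s=+\infty$, which is outside the coordinate in which the proof works. The strict inequality $v_j<0$ is part of the class in the problem; it cannot be relaxed to $v_j\le0$, and by Theorem 1 it suffices for uniqueness.
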